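\title{Cluster monomials of Grassmannians do not depend on the number of columns}

\begin{abstract}
For $n\le n'$ the homogeneous coordinate ring $\mathbb C[\mathrm{Gr}(k,n)]$ is a subalgebra of $\mathbb C[\mathrm{Gr}(k,n')]$, and both rings are cluster algebras. We prove that an element of the smaller ring is a cluster monomial there if and only if it is a cluster monomial of the larger ring, as conjectured by Drummond, G\"urdo\u{g}an and Li. The result follows from a theorem on freezing in skew-symmetric cluster algebras of geometric type: the cluster monomials of the subalgebra obtained by freezing part of a cluster are exactly the cluster monomials of the whole algebra that lie in it. The proof uses sign-coherence of $g$-vectors to choose, for a given cluster monomial, a seed of the subalgebra in which the monomial can be recognized from one term of its Laurent expansion. We also treat arbitrary sets of columns of a Grassmannian.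
\end{abstract}

\section{Introduction}\label{sec:intro}

Fix an integer $k\ge 1$. For $n>k$ let $A_n=\mathbb C[\mathrm{Gr}(k,n)]$ be the homogeneous coordinate ring of the Grassmannian of $k$-planes in $\mathbb C^n$. Concretely, take a $k\times n$ matrix of indeterminates with columns $v_1,\dots,v_n$, and for a $k$-element subset $I=\{i_1<\dots<i_k\}$ of $[n]=\{1,\dots,n\}$ let $P_I=\det(v_{i_1},\dots,v_{i_k})$ be the Pl\"ucker coordinate; then $A_n$ is the $\mathbb C$-algebra generated by the $P_I$. For $n'\ge n$ we regard $A_n$ as the subalgebra of $A_{n'}$ generated by the $P_I$ with $I\subseteq[n]$, that is, by the minors that use only the first $n$ columns.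

By a theorem of Scott \cite{Scott}, $A_n$ is a cluster algebra. It carries a distinguished family of algebraically independent subsets, the \emph{extended clusters}. Each consists of $(k-1)(n-k-1)$ \emph{cluster variables}, which vary, and of the $n$ \emph{frozen variables}, which are the Pl\"ucker coordinates $P_I$ with $I$ cyclically consecutive in $[n]$. A \emph{cluster monomial} is a product of nonnegative powers of the elements of one extended cluster. Section~\ref{sec:cluster} recalls the definitions.

This structure depends on $n$. The clusters of $A_n$ and $A_{n+1}$ have different sizes when $k\ge2$, and the frozen variable $P_{\{1,\dots,k-1,n\}}$ of $A_n$ is not frozen in $A_{n+1}$. It is therefore a real question whether being a cluster monomial is a property of the polynomial $x$ or of the pair $(x,n)$. Drummond, G\"urdo\u{g}an and Li \cite{DGL} conjectured that it is a property of $x$ alone. Our main result confirms this.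

\begin{theorem}\label{thm:A}
Let $1\le k<n\le n'$ and $x\in\mathbb C[\mathrm{Gr}(k,n)]$. Then $x$ is a cluster monomial of $\mathbb C[\mathrm{Gr}(k,n)]$ if and only if it is a cluster monomial of $\mathbb C[\mathrm{Gr}(k,n')]$.
\end{theorem}

One implication is elementary: every extended cluster of $A_n$ is contained in an extended cluster of $A_{n+1}$ (Lemma~\ref{lem:nested}). The converse has content because $A_{n+1}$ has other clusters, and a monomial in one of them may lie in $A_n$. The smallest case suggests the answer. For $k=2$, $n+1=5$, the cluster variables are the $P_{ab}$ attached to the diagonals $ab$ of a pentagon, the frozen variables are attached to its sides, and the clusters are the five triangulations (Section~\ref{sec:example}). A cluster monomial that lies in $A_4$ has degree $0$ in the column $v_5$, so it is a product of noncrossing chords that avoid the vertex $5$, and such chords lie in a triangulation of the quadrilateral $1234$. In general the same degree count shows that every factor of a cluster monomial $x\in A_n$ of $A_{n+1}$ lies in $A_n$ (see Section~\ref{subsec:columns}), but it leaves two questions.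 Cluster variables need not be Pl\"ucker coordinates (Example~\ref{ex:quadratic}), so one has to show that a cluster variable of $A_{n+1}$ lying in $A_n$ belongs to an extended cluster of $A_n$; and one has to show that the factors of $x$ belong to a common one.

Nothing is special about the first $n$ columns. For $J\subseteq[n']$ with $|J|>k$ let $\mathbb C[\mathrm{Gr}(k,J)]\subseteq A_{n'}$ be the subalgebra generated by the $P_I$ with $I\subseteq J$, with the cluster structure transported from $A_{|J|}$ by the order-preserving bijection $[|J|]\to J$. The ring $A_{n'}$ is $\mathbb Z^{n'}$-graded by the degrees in the columns $v_1,\dots,v_{n'}$, and cluster monomials are homogeneous (Lemma~\ref{lem:homog}).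

\begin{theorem}\label{thm:C}
Let $J\subseteq[n']$ with $|J|>k$.
\begin{enumerate}
\item[\textup{(i)}] An element $x\in\mathbb C[\mathrm{Gr}(k,J)]$ is a cluster monomial there if and only if it is a cluster monomial of $\mathbb C[\mathrm{Gr}(k,n')]$.
\item[\textup{(ii)}] A cluster monomial $x$ of $\mathbb C[\mathrm{Gr}(k,n')]$ is a cluster monomial of $\mathbb C[\mathrm{Gr}(k,J)]$ if and only if it has degree $0$ in every column $c\notin J$.
\item[\textup{(iii)}] An element $x\in\mathbb C[\mathrm{Gr}(k,J)]$ is a cluster or frozen variable there if and only if it is a cluster or frozen variable of $\mathbb C[\mathrm{Gr}(k,n')]$.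
\end{enumerate}
\end{theorem}

The geometry of Grassmannians enters the proof of Theorem~\ref{thm:A} at one point only: $A_n$ is obtained from $A_{n+1}$ by freezing some variables of an initial cluster and dropping some frozen variables. The rest is a statement about freezing in an arbitrary skew-symmetric cluster algebra of geometric type, Theorem~\ref{thm:B}. Its proof rests on a test. The Laurent expansion of a cluster monomial $x$ in the variables of any seed has a distinguished term, whose exponent vector is the $g$-vector of $x$, and if the $g$-vector has no negative coordinate then $x$ equals that term (Lemma~\ref{lem:leading}). We apply the test at a seed of the smaller algebra. The coordinates at the newly frozen variables are nonnegative because frozen variables never occur in denominators (Lemma~\ref{lem:frozen}). The other coordinates are made nonnegative by the choice of the seed (Proposition~\ref{prop:adapted}), which is the main step.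

\section{Cluster algebras, freezing, and the rectangles seed}\label{sec:cluster}

\subsection{Seeds and mutation}
Write $[a]_+=\max(a,0)$. Let $M$ and $Z$ be disjoint finite sets of \emph{mutable} and \emph{frozen} indices, and let $\mathcal F$ be a field containing $\mathbb C$. A \emph{seed} consists of an \emph{extended cluster} $(x_i)_{i\in M\sqcup Z}$, a family of algebraically independent generators of $\mathcal F$ over $\mathbb C$, and an integer matrix $\tilde B=(b_{ij})_{i\in M\sqcup Z,\ j\in M}$ whose \emph{principal part} $B=(b_{ij})_{i,j\in M}$ is skew-symmetric. The subfamily $(x_i)_{i\in M}$ is the \emph{cluster}. \emph{Mutation} in direction $u\in M$ replaces $x_u$ by the element $x_u'$ defined by the exchange relation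
\begin{equation}\label{eq:exchange}
x_u\,x_u'=\prod_{i\in M\sqcup Z}x_i^{[b_{iu}]_+}+\prod_{i\in M\sqcup Z}x_i^{[-b_{iu}]_+},
\end{equation}
keeps the other variables, and replaces $\tilde B$ by the matrix with entries
\begin{equation}\label{eq:matrix}
b'_{ij}=\begin{cases}-b_{ij}&\text{if }u\in\{i,j\},\\ b_{ij}+[b_{iu}]_+[b_{uj}]_+-[-b_{iu}]_+[-b_{uj}]_+&\text{otherwise.}\end{cases}
\end{equation}
The result is a seed, and mutating it in direction $u$ gives back the original one. The two monomials on the right of \eqref{eq:exchange} have no variable in common, and they do not involve $x_u$ because $b_{uu}=0$.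

Let $\mathbb T_M$ be the tree in which every vertex has exactly one edge labeled $u$ for each $u\in M$. Place a seed at a vertex $t_0$ and propagate it by mutating in direction $u$ along each edge labeled $u$. This gives a seed $\bigl((x_{i;t}),\tilde B_t\bigr)$ at each vertex $t$. The $x_{i;t}$ with $i\in M$ are the \emph{cluster variables}; for $z\in Z$ the \emph{frozen variable} $x_{z;t}=x_z$ does not depend on $t$. The \emph{cluster algebra} $\mathcal A$ is the $\mathbb C$-subalgebra of $\mathcal F$ generated by all cluster variables and all frozen variables. Frozen variables are not inverted. Algebras of this kind are called skew-symmetric cluster algebras of geometric type. A \emph{cluster monomial} is an element $q\prod_{l\in M}x_{l;t}^{v_l}$ with $t\in\mathbb T_M$, all $v_l\ge0$, and $q$ a monomial with nonnegative exponents in the frozen variables.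

The matrix $\tilde B$ is encoded by a quiver on $M\sqcup Z$, with $b_{ij}$ equal to the number of arrows $i\to j$ minus the number of arrows $j\to i$; arrows between two frozen vertices carry no information. The right side of \eqref{eq:exchange} is the product over arrows into $u$ plus the product over arrows out of $u$. Rule \eqref{eq:matrix} adds an arrow $i\to j$ for each path $i\to u\to j$, reverses the arrows at $u$, and cancels oriented $2$-cycles. Reversing all arrows replaces every $\tilde B_t$ by $-\tilde B_t$ and does not change any extended cluster.

\subsection{Freezing}\label{subsec:freezing}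
Let $M=U\sqcup\Phi$. A vertex of $\mathbb T_M$ is \emph{$U$-reachable} if it is joined to $t_0$ by a path whose edge labels all lie in $U$. These vertices span a copy of the tree $\mathbb T_U$, and we denote it by $\mathbb T_U$. For $f\in\Phi$ the variable $x_f=x_{f;t_0}$ equals $x_{f;s}$ for all $s\in\mathbb T_U$. Let $\Sigma^U$ be the seed with the extended cluster of $t_0$, mutable set $U$, frozen set $\Phi\sqcup Z$, and matrix formed by the columns of $\tilde B_{t_0}$ indexed by $U$ (the \emph{$U$-columns}). Placed at $t_0\in\mathbb T_U$, it defines a cluster algebra $\mathcal A_U$, obtained from $\mathcal A$ by \emph{freezing} $\Phi$.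

\begin{lemma}\label{lem:freezing}
\begin{enumerate}
\item[\textup{(a)}] For every $s\in\mathbb T_U$ the extended clusters of $\mathcal A_U$ and of $\mathcal A$ at $s$ coincide. So $\mathcal A_U$ is the subalgebra of $\mathcal A$ generated by the extended clusters at the $U$-reachable vertices.
\item[\textup{(b)}] Let $Z'\subseteq Z$ be such that $b_{zj}=0$ in $\tilde B_{t_0}$ for all $z\in Z'$, $j\in U$. Delete from $\Sigma^U$ the variables and rows indexed by $Z'$. For every $s\in\mathbb T_U$, the extended cluster at $s$ of the resulting cluster algebra is that of $\mathcal A$ at $s$ with the variables $x_z$, $z\in Z'$, removed.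
\end{enumerate}
\end{lemma}

\begin{proof}
Let $u\in U$. The relation \eqref{eq:exchange} uses only column $u$, and for $j\in U$ formula \eqref{eq:matrix} computes $b'_{ij}$ from $b_{ij}$, $b_{iu}$, $b_{uj}$, which lie in the columns $j,u\in U$. By induction on the distance from $t_0$, the seed of $\mathcal A_U$ at $s$ consists of the extended cluster of $\mathcal A$ at $s$ and the $U$-columns of $\tilde B_s$. This is (a). If $b_{zj}=b_{zu}=0$ for a frozen index $z$, then $b'_{zj}=0$. So in (b) the rows $Z'$ of the $U$-columns vanish at every $s\in\mathbb T_U$, and no $x_z$ with $z\in Z'$ enters an exchange relation. For $i\notin Z'$ the entry $b'_{ij}$ is computed from the rows $i$ and $u$, which are not deleted. Induction gives (b).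
\end{proof}

\subsection{The rectangles seed}
For $1\le i\le k$ and $1\le j\le n-k$ put
\[
I(i,j)=\{1,\dots,k-i\}\cup\{k-i+j+1,\dots,k+j\}.
\]
The \emph{rectangles seed} $\Sigma_n$ has the variable $P_{I(i,j)}$ at the index $(i,j)$ and the variable $P_{\{1,\dots,k\}}$ at an extra index $\varnothing$. The frozen indices are $\varnothing$, all $(k,j)$ and all $(i,n-k)$; their variables are the $n$ Pl\"ucker coordinates of cyclically consecutive sets. The arrows are
\[
(i,j)\to(i,j+1),\qquad (i,j)\to(i+1,j),\qquad (i+1,j+1)\to(i,j),\qquad \varnothing\to(1,1),
\]
whenever both ends exist. Scott's theorem \cite{Scott} states that $A_n$, with its standard cluster structure, is the cluster algebra of $\Sigma_n$, with frozen variables not inverted; for this seed see also \cite{RW}.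

To compare $\Sigma_n$ with $\Sigma_{n+1}$, split the indices of $\Sigma_{n+1}$ into four sets (Figure~\ref{fig:quiver}):
\begin{align*}
U&=\{(i,j):1\le i\le k-1,\ 1\le j\le n-k-1\}, & \Phi&=\{(i,n-k):1\le i\le k-1\},\\
Z_0&=\{\varnothing\}\cup\{(k,j):1\le j\le n-k\}, & Z_1&=\{(i,n+1-k):1\le i\le k\}.
\end{align*}
Then $\Sigma_n$ has mutable set $U$ and frozen set $\Phi\sqcup Z_0$, while $\Sigma_{n+1}$ has mutable set $M=U\sqcup\Phi$ and frozen set $Z_0\sqcup Z_1$. Place both seeds at $t_0\in\mathbb T_U\subseteq\mathbb T_M$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.9cm,y=-1.25cm,>=stealth,every node/.style={inner sep=2.5pt}]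
\fill[gray!18] (0.65,0.7) rectangle (2.35,2.3);
\node[draw] (v00) at (0,0.2) {$123$};
\node (v11) at (1,1) {$124$}; \node (v12) at (2,1) {$125$};
\node[draw,dashed] (v13) at (3,1) {$126$}; \node[draw] (v14) at (4,1) {$127$};
\node (v21) at (1,2) {$134$}; \node (v22) at (2,2) {$145$};
\node[draw,dashed] (v23) at (3,2) {$156$}; \node[draw] (v24) at (4,2) {$167$};
\node[draw] (v31) at (1,3) {$234$}; \node[draw] (v32) at (2,3) {$345$};
\node[draw] (v33) at (3,3) {$456$}; \node[draw] (v34) at (4,3) {$567$};
\draw[->] (v00)--(v11);
\foreach \x/\xx in {1/2,2/3} \foreach \y/\yy in {1/2,2/3,3/4} {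
\draw[->] (v\x\y)--(v\x\yy); \draw[->] (v\x\y)--(v\xx\y); \draw[->] (v\xx\yy)--(v\x\y);}
\node at (1.5,0.4) {$U$}; \node at (3,0.4) {$\Phi$}; \node at (4,0.4) {$Z_1$};
\end{tikzpicture}
\caption{The rectangles seed of $\mathrm{Gr}(3,7)$; the vertex $abc$ carries $P_{abc}$, solid boxes are frozen, and arrows between frozen vertices are omitted. Freezing the dashed vertices $\Phi$ and deleting the last column $Z_1$ gives the rectangles seed of $\mathrm{Gr}(3,6)$, whose mutable vertices form the shaded block $U$. No arrow joins $U$ to $Z_1$.}\label{fig:quiver}
\end{figure}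

\begin{lemma}\label{lem:nested}
For every $s\in\mathbb T_U$, the extended cluster of $A_{n+1}$ at $s$ is the extended cluster of $A_n$ at $s$ together with the $k$ variables indexed by $Z_1$.
\end{lemma}

\begin{proof}
The set $I(i,j)$ does not depend on $n$, so the variables indexed by $U\sqcup\Phi\sqcup Z_0$ in $\Sigma_n$ and in $\Sigma_{n+1}$ are the same elements of $A_{n+1}$. A vertex $(i,j)\in U$ is adjacent only to $\varnothing$ and to vertices $(i',j')$ with $j'\le j+1\le n-k$, by arrows that follow the same rule in both quivers. Hence the $U$-columns of the matrix of $\Sigma_{n+1}$ vanish in the rows $Z_1$ and agree with the matrix of $\Sigma_n$ in the other rows. So $\Sigma_n$ is $\Sigma_{n+1}^U$ with $Z_1$ deleted, and Lemma~\ref{lem:freezing}(b) applies with $Z'=Z_1$.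
\end{proof}

\begin{example}\label{ex:quadratic}
Let $k=3$, $n=6$. Mutation at the vertex $145$ in Figure~\ref{fig:quiver} gives $P_{145}\,x'=P_{134}P_{125}P_{456}+P_{156}P_{345}P_{124}$. The cluster variable $x'\in A_6$ has degree $2$ in the Pl\"ucker coordinates.
\end{example}

\section{$g$-vectors and $F$-polynomials}\label{sec:g}

Return to a general cluster algebra $\mathcal A$ as in Section~\ref{sec:cluster}. We need to know the shape of the expansion of $x_{l;t}$ in the extended cluster at another vertex $s$. Following \cite{FZ4}, it is described by an integer vector and a polynomial that depend only on the principal part $B_s$ and on the path from $s$ to $t$.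

To define them, consider the cluster algebra with \emph{principal coefficients at $s$}. Its seed at $s$ has mutable variables $X_i$ and frozen variables $Y_i$, both indexed by $i\in M$, and its matrix is $B_s=(b_{ij})$ with an identity matrix in the frozen rows. Its cluster variable $X_{l;t}$ is a Laurent polynomial in the $X_i$ with coefficients in $\mathbb Z[Y_j:j\in M]$, and it is homogeneous for the $\mathbb Z^M$-grading with $\deg X_i=e_i$ and $\deg Y_j=-\sum_i b_{ij}e_i$ \cite{FZ4}. The \emph{$g$-vector} $g^s_{l;t}\in\mathbb Z^M$ is the degree of $X_{l;t}$. The \emph{$F$-polynomial} $F^s_{l;t}\in\mathbb Z[u_j:j\in M]$ is obtained from $X_{l;t}$ by setting $X_i=1$, $Y_j=u_j$. Let $G^s_t$ be the $M\times M$ matrix with columns $g^s_{l;t}$; its columns are indexed by the cluster at $t$ and its rows by the cluster at $s$. From the definition, $G^s_s$ is the identity, and if $t,t^*$ are joined by an edge labeled $l$ then $G^s_t$ and $G^s_{t^*}$ differ only in column $l$.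

In $\mathcal A$ itself, with $\tilde B_s=(b_{ij})$, put
\[
y_{j;s}=\prod_{z\in Z}x_z^{b_{zj}},\qquad \hat y_{j;s}=y_{j;s}\prod_{i\in M}x_{i;s}^{b_{ij}},\qquad x_s^{g}=\prod_{i\in M}x_{i;s}^{g_i}\quad(g\in\mathbb Z^M).
\]
Thus $\hat y_{j;s}$ is the ratio of the two monomials in the exchange relation in direction $j$. The \emph{tropical semifield} $\mathbb P$ is the group of Laurent monomials in the frozen variables with the addition $\prod_z x_z^{a_z}\oplus\prod_z x_z^{a'_z}=\prod_z x_z^{\min(a_z,a'_z)}$. For a nonzero polynomial $F=\sum_v c_vu^v$ with $c_v\ge0$, the value $F|_{\mathbb P}(y_s)$ is the $\oplus$-sum of the monomials $y_s^v=\prod_jy_{j;s}^{v_j}$ with $c_v\ne0$.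

We use the following results. Conjecture numbers refer to \cite{FZ4}; Conjectures 5.4, 6.13, 7.10 and 7.12 are proved in \cite{DWZ} for skew-symmetric $B$. We call a row or vector \emph{nonnegative} if all its entries are $\ge0$.
\begin{enumerate}
\item[(F1)] \cite[Cor.~6.3]{FZ4} $\displaystyle x_{l;t}=\frac{F^s_{l;t}(\hat y_s)}{F^s_{l;t}|_{\mathbb P}(y_s)}\;x_s^{\,g^s_{l;t}}$.
\item[(F2)] $F^s_{l;t}$ has constant term $1$ (Conj.~5.4, \cite{DWZ}) and nonnegative integer coefficients \cite{LS}.
\item[(F3)] (Row sign-coherence; Conj.~6.13, \cite{DWZ}.) In each row of $G^s_t$ the entries are all $\ge0$ or all $\le0$.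
\item[(F4)] (Conj.~7.10(2), \cite{DWZ}.) The columns of $G^s_t$ form a $\mathbb Z$-basis of $\mathbb Z^M$, so $\det G^s_t=\pm1$.
\item[(F5)] (Conj.~7.10(1), \cite{DWZ}.) With principal coefficients at $s$, different monomials $\prod_lX_{l;t}^{v_l}$ ($t\in\mathbb T_M$, $v_l\ge0$) have different $g$-vectors $\sum_lv_l\,g^s_{l;t}$.
\item[(F6)] (Conj.~7.12, \cite{DWZ}.) If $s,s^*$ are joined by an edge labeled $i$ and $B_s=(b_{pq})$, then $g=g^s_{l;t}$ and $g'=g^{s^*}_{l;t}$ satisfy $g'_i=-g_i$ and $g'_j=g_j+[b_{ji}]_+g_i-b_{ji}\min(g_i,0)$ for $j\ne i$. In particular, $g'=g$ if $g_i=0$.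
\end{enumerate}
By (F1), every element of $\mathcal A$ is a Laurent polynomial in the extended cluster at $s$. This \emph{expansion at $s$} is unique because the extended cluster is algebraically independent. The next lemma is the test described in the introduction.

\begin{lemma}\label{lem:leading}
Let $x=q\prod_lx_{l;t}^{v_l}$ be a cluster monomial, let $s$ be any vertex, and put $g=\sum_lv_l\,g^s_{l;t}=G^s_tv$.
\begin{enumerate}
\item[\textup{(a)}] There is a Laurent monomial $m$ in the frozen variables such that $m\,x_s^g$ occurs with positive coefficient in the expansion of $x$ at $s$.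
\item[\textup{(b)}] If $g$ is nonnegative, then $x=q\,x_s^g$.
\end{enumerate}
\end{lemma}

\begin{proof}
By (F1), $x=m\,x_s^g\,F(\hat y_s)$ with $F=\prod_l(F^s_{l;t})^{v_l}$ and $m=q\prod_l\bigl(F^s_{l;t}|_{\mathbb P}(y_s)\bigr)^{-v_l}$. By (F2), $F=\sum_vc_vu^v$ has $c_0=1$ and all $c_v\ge0$. So $x=\sum_vc_v\,m\,x_s^g\,\hat y_s^{\,v}$ is a sum of Laurent monomials with nonnegative coefficients. Monomials for different $v$ may coincide, but they cannot cancel, and the term $v=0$ survives. This proves (a).

For (b), pass to principal coefficients at $s$, where the vectors $g^s_{l;t}$ and the polynomials $F^s_{l;t}$ are the same. There $y_{j;s}=Y_j$, so the tropical denominators in (F1) equal $1$ by the constant term in (F2), and $\prod_lX_{l;t}^{v_l}=X^gF(\hat Y)$ with $\hat Y_j=Y_j\prod_iX_i^{b_{ij}}$. Since $g$ is nonnegative, $X^g$ is a monomial in the cluster at $s$, and its $g$-vector is $G^s_sg=g$. By (F5) the two monomials are equal, so $F(\hat Y)=1$. The $\hat Y_j$ are algebraically independent, since the $X_i$ and the $\hat Y_j$ generate the same field as the $X_i$ and the $Y_j$. Hence $F=1$ as a polynomial. Each factor $F^s_{l;t}$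 with $v_l>0$ is then a constant, equal to $1$ by (F2). Therefore $m=q$ and $x=q\,x_s^g$.
\end{proof}

\begin{lemma}\label{lem:frozen}
In the expansion of an element of $\mathcal A$ at any vertex $s$, every frozen variable occurs only with nonnegative exponents.
\end{lemma}

\begin{proof}
The Laurent polynomials with this property form a ring that contains the frozen variables, so it suffices to treat a cluster variable $x_{l;t}$. Write $F^s_{l;t}=\sum_vc_vu^v$ with $c_v\ge0$. The exponent of a frozen variable $x_z$ in $F^s_{l;t}|_{\mathbb P}(y_s)$ is the minimum over $c_v\neq0$ of its exponent in $y_s^v$, which is also its exponent in $\hat y_s^{\,v}$. So each term $\hat y_s^{\,v}/F^s_{l;t}|_{\mathbb P}(y_s)$ in (F1) has nonnegative exponent at $x_z$, and the remaining factor $x_s^{g^s_{l;t}}$ contains no frozen variable.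
\end{proof}

\section{The case $\mathrm{Gr}(2,4)\subset\mathrm{Gr}(2,5)$}\label{sec:example}

Let $k=2$, $n=4$. The seed $\Sigma_5$ has mutable variables $P_{13}$ and $P_{14}$, which we index by $1$ and $2$, so $U=\{1\}$ and $\Phi=\{2\}$; the sets $Z_0$ and $Z_1$ carry $P_{12},P_{23},P_{34}$ and $P_{15},P_{45}$. Naming vertices by their variables, the arrows into $13$ come from $12,34$, the arrows out of $13$ go to $14,23$, the arrows into $14$ come from $13,45$, and the arrows out of $14$ go to $15,34$. Mutating alternately in directions $1$ and $2$ gives the three-term Pl\"ucker relations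
\begin{align*}
P_{13}P_{24}&=P_{12}P_{34}+P_{14}P_{23}, & P_{14}P_{25}&=P_{12}P_{45}+P_{15}P_{24},\\
P_{24}P_{35}&=P_{23}P_{45}+P_{25}P_{34}, & P_{25}P_{13}&=P_{15}P_{23}+P_{12}P_{35},\\
P_{35}P_{14}&=P_{15}P_{34}+P_{13}P_{45},
\end{align*}
and after these five steps the seed is $\Sigma_5$ again, with the indices $1,2$ interchanged. So $A_5$ has five clusters, the pairs of cyclically consecutive terms in $P_{13},P_{14},P_{24},P_{25},P_{35}$. The tree $\mathbb T_U$ has two vertices: $s_0=t_0$ with cluster $(P_{13},P_{14})$, and $s_1$ with cluster $(P_{24},P_{14})$.

At $s_0$ we have $\hat y_1=P_{12}P_{34}/(P_{14}P_{23})$ and $\hat y_2=P_{13}P_{45}/(P_{15}P_{34})$. The first, fifth and second relations give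
\begin{gather*}
P_{24}=P_{23}\,\frac{P_{14}}{P_{13}}\,(1+\hat y_1),\qquad
P_{35}=P_{15}P_{34}\,\frac{1}{P_{14}}\,(1+\hat y_2),\\
P_{25}=\frac{P_{15}P_{14}P_{23}+P_{15}P_{12}P_{34}+P_{12}P_{45}P_{13}}{P_{13}P_{14}}=P_{15}P_{23}\,\frac1{P_{13}}\,(1+\hat y_1+\hat y_1\hat y_2).
\end{gather*}
In each expansion exactly one term has the property that all others are obtained from it by multiplying by monomials in $\hat y_1,\hat y_2$. By (F1) and (F2) its exponents at $P_{13},P_{14}$ form the $g$-vector. This gives the first line of the table below. The second line follows from (F6): here $b_{21}=-1$, so $(g_1,g_2)\mapsto(-g_1,\ g_2+\min(g_1,0))$.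
\[
\begin{array}{c|ccccc}
&P_{13}&P_{14}&P_{24}&P_{25}&P_{35}\\ \hline
g\text{-vector at }s_0&(1,0)&(0,1)&(-1,1)&(-1,0)&(0,-1)\\
g\text{-vector at }s_1&(-1,0)&(0,1)&(1,0)&(1,-1)&(0,-1)
\end{array}
\]

Now let $x$ be a cluster monomial of $A_5$ that lies in $A_4$. For the clusters $\{P_{35},P_{13}\}$ and $\{P_{13},P_{14}\}$ both $g$-vectors have first coordinate $\ge0$ at $s_0$. For the other three clusters they have first coordinate $\ge0$ at $s_1$. So at one of the two seeds of $A_4$ the $g$-vector of $x$ has $g_1\ge0$. The second coordinate is an exponent of $P_{14}$, which is frozen in $A_4$, so $g_2\ge0$ by Lemmas~\ref{lem:leading}(a) and~\ref{lem:frozen}. For instance, let $x=q\,P_{24}^aP_{25}^b$. At $s_1$,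
\[
x=q\,P_{24}^a\,(P_{15}P_{24}+P_{12}P_{45})^bP_{14}^{-b},
\]
and the term $q\,P_{15}^b\,P_{24}^{a+b}P_{14}^{-b}$, with $g=(a+b,-b)$, has positive coefficient. So $b=0$ and $x=qP_{24}^a$. Since $x\in A_4$, its expansion at $s_1$ involves only the variables of $A_4$, so $q$ is free of $P_{15},P_{45}$, and $x$ is a cluster monomial of $A_4$. In the same way $q\,P_{25}^aP_{35}^b$ has $g=(a,-a-b)$ at $s_1$, which forces $a=b=0$, and $q\,P_{13}^aP_{35}^b$ has $g=(a,-b)$ at $s_0$, which forces $b=0$.

The seed cannot be fixed in advance. The element $P_{24}\in A_4$ has $g=(-1,1)$ at $s_0$. Membership in $A_4$ does not forbid the mutable variable $P_{13}$ in a denominator, and Lemma~\ref{lem:leading}(b) does not apply at $s_0$.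

\section{Choosing the seed}\label{sec:adapted}

Let $\mathcal A$ be a general cluster algebra as in Section~\ref{sec:cluster}, with base vertex $t_0$ and $U\subseteq M$. Given $t$, we want $s\in\mathbb T_U$ with the rows of $G^s_t$ indexed by $U$ (the \emph{$U$-rows}) nonnegative. By (F3) and (F6), mutating $s$ in direction $i$ turns a nonpositive row $i$ into a nonnegative one. But it changes the other rows too, and it is not evident that repairing rows one at a time terminates. We therefore let $t$ move away from $t_0$ one edge at a time and let $s$ follow. One step of $t$ changes one column, and this can spoil at most one $U$-row, in a very restricted way.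

\begin{proposition}\label{prop:adapted}
For every $t\in\mathbb T_M$ there is a vertex $s\in\mathbb T_U$ such that all $U$-rows of $G^s_t$ are nonnegative.
\end{proposition}

\begin{proof}
We use induction on the distance from $t_0$ to $t$. For $t=t_0$ take $s=t_0$, where $G^s_t$ is the identity. Suppose that $s\in\mathbb T_U$ works for $t$, and let $t^*$ be joined to $t$ by an edge labeled $l$. Put $G=G^s_{t^*}$. Outside column $l$, the matrix $G$ agrees with $G^s_t$, so
\begin{equation}\label{eq:offcolumn}
G_{jc}\ge0\qquad\text{for all }j\in U,\ c\ne l.
\end{equation}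
If all $U$-rows of $G$ are nonnegative, $s$ works for $t^*$. Otherwise some row $i\in U$ of $G$ has a negative entry. By (F3) all its entries are $\le0$, so by \eqref{eq:offcolumn} its entries outside column $l$ vanish. The entry $G_{il}$ then divides $\det G=\pm1$, by (F4). Hence row $i$ of $G$ is $-e_l^T$.

Let $s^*$ be joined to $s$ by the edge labeled $i$. Then $s^*\in\mathbb T_U$ because $i\in U$. We compute $G^*=G^{s^*}_{t^*}$ from $G$ column by column with (F6). A column $c\neq l$ of $G$ has $i$-th entry $0$, so it is unchanged; thus \eqref{eq:offcolumn} holds for $G^*$, and $G^*_{ic}=0$ for $c\ne l$. In column $l$ the $i$-th entry becomes $+1$. So row $i$ of $G^*$ is $e_l^T$, which is nonnegative. Let $j\in U\setminus\{i\}$. The entries $G^*_{jc}$ with $c\ne l$ are $\ge0$. They are not all zero, for otherwise rows $j$ and $i$ of $G^*$ would be proportional, contrary to (F4). So row $j$ of $G^*$ has a positive entry, and by (F3) it is nonnegative, whatever formula (F6) gives for $G^*_{jl}$. Thus $s^*$ works for $t^*$.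
\end{proof}

In Section~\ref{sec:example}, the step from $t=s_0$ to $t^*=s_1$ with $s=s_0$ produces the columns $(-1,1)$ and $(0,1)$. Row $1$ is $(-1,0)=-e_1^T$, and $s$ moves to $s_1$. For the next two clusters, $\{P_{24},P_{25}\}$ and $\{P_{25},P_{35}\}$, it stays there.

\section{The freezing theorem}\label{sec:freezing}

Keep the notation of Section~\ref{subsec:freezing}: $\mathcal A$ is a cluster algebra of geometric type with skew-symmetric principal part, $M=U\sqcup\Phi$, the subalgebra $\mathcal A_U$ is obtained by freezing the variables $x_f=x_{f;t_0}$, $f\in\Phi$, and its extended clusters are those of $\mathcal A$ at the $U$-reachable vertices.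

\begin{theorem}\label{thm:B}
For a cluster monomial $x$ of $\mathcal A$ the following are equivalent:
\begin{enumerate}
\item[\textup{(1)}] $x$ is a cluster monomial of $\mathcal A_U$;
\item[\textup{(2)}] $x\in\mathcal A_U$;
\item[\textup{(3)}] in the Laurent expansion of $x$ in the extended cluster at $t_0$, no $x_f$ with $f\in\Phi$ occurs with a negative exponent;
\item[\textup{(4)}] some seed of $\mathcal A$ contains all $x_f$, $f\in\Phi$, in its cluster, and $x$ is a monomial with nonnegative exponents in its extended cluster.
\end{enumerate}
Consequently, the cluster monomials of $\mathcal A_U$ are exactly the cluster monomials of $\mathcal A$ that lie in $\mathcal A_U$.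
\end{theorem}

Condition (3) is a test at the fixed vertex $t_0$, while Lemma~\ref{lem:leading} has to be applied at the vertex $s$ of Proposition~\ref{prop:adapted}. So we must show that the order of the pole along $x_f=0$ does not change under mutation in directions in $U$. Fix $f\in\Phi$. For $s\in\mathbb T_U$ let $K_s$ be the field generated over $\mathbb C$ by the variables of the extended cluster at $s$ other than $x_f$. Then $\mathcal F=K_s(x_f)$, and we let $\nu_s\colon\mathcal F^\times\to\mathbb Z$ be the order of vanishing at $x_f=0$ of a rational function in $x_f$ over $K_s$. It satisfies $\nu_s(ab)=\nu_s(a)+\nu_s(b)$. The elements with $\nu_s\ge0$, together with $0$, form a ring $\mathcal O_s$, and setting $x_f=0$ is a ring homomorphism $\mathcal O_s\to K_s$, the \emph{residue}; an element of $\mathcal O_s$ has $\nu_s=0$ exactly when its residue is nonzero. On a nonzero Laurent polynomial in the extended cluster at $s$, the value of $\nu_s$ is the smallest exponent of $x_f$. When $x_f$ occurs in an exchange relation the field $K_s$ changes under that mutation, so the following needs proof.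

\begin{lemma}\label{lem:valuation}
The function $\nu_s$ is the same for all $s\in\mathbb T_U$.
\end{lemma}

\begin{proof}
Let $s,s'\in\mathbb T_U$ be joined by an edge labeled $u\in U$. Write $x_i=x_{i;s}$, and let $x_ux_u'=N_1+N_2$ be the exchange relation. The monomials $N_1,N_2$ have no common variable, so $x_f$ divides at most one of them, and $N=(N_1+N_2)|_{x_f=0}$ is one of $N_1$, $N_2$, $N_1+N_2$. Thus $N\neq0$, and $N$ involves neither $x_u$ nor $x_f$. Hence $\nu_s(x_u')=0$, and the residue of $x_u'$ is $N/x_u$.

The variables at $s'$ other than $x_f$ are $x_u'$ and the $x_i$ with $i\ne u,f$. They have $\nu_s=0$, so they are units of $\mathcal O_s$. Their residues $N/x_u$ and $x_i$ generate $K_s$, since $x_u=N/(N/x_u)$, and their number is the transcendence degree of $K_s$. So the residues are algebraically independent, and every nonzero Laurent polynomial in these variables has nonzero residue. Let $h=\sum_{e\ge e_0}h_ex_f^e$ be a Laurent polynomial in the extended cluster at $s'$, with $h_e$ free of $x_f$ and $h_{e_0}\ne0$. All $h_e$ lie in $\mathcal O_s$, so $x_f^{-e_0}h\in\mathcal O_s$ has the same residue as $h_{e_0}$,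 which is nonzero. Therefore $\nu_s(h)=e_0=\nu_{s'}(h)$. Every element of $\mathcal F^\times$ is a quotient of two such $h$, so $\nu_s=\nu_{s'}$. Since $\mathbb T_U$ is connected, the lemma follows.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
By Lemma~\ref{lem:freezing}(a), condition (1) says that $x$ is a monomial with nonnegative exponents in the extended cluster of $\mathcal A$ at some $s\in\mathbb T_U$.

(1)$\Rightarrow$(2) holds by definition, and (1)$\Rightarrow$(4) holds because the cluster of $\mathcal A$ at $s\in\mathbb T_U$ contains all $x_f$. The implication (2)$\Rightarrow$(3) is Lemma~\ref{lem:frozen} for the cluster algebra $\mathcal A_U$, in which the $x_f$ are frozen.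

(3)$\Rightarrow$(1). Write $x=q\prod_lx_{l;t}^{v_l}$, choose $s\in\mathbb T_U$ for $t$ by Proposition~\ref{prop:adapted}, and put $g=G^s_tv$. Since $v$ and the $U$-rows of $G^s_t$ are nonnegative, $g_u\ge0$ for $u\in U$. Let $f\in\Phi$. Condition (3) says $\nu_{t_0}(x)\ge0$, so $\nu_s(x)\ge0$ by Lemma~\ref{lem:valuation}: no term in the expansion of $x$ at $s$ has a negative exponent of $x_f=x_{f;s}$. By Lemma~\ref{lem:leading}(a) one of these terms is $m\,x_s^g$, where $m$ involves only frozen variables of $\mathcal A$. So $g_f\ge0$. Thus $g$ is nonnegative, and $x=q\,x_s^g$ by Lemma~\ref{lem:leading}(b). This is (1).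

(4)$\Rightarrow$(1). Let $t$ be the vertex of the seed in (4), write $x=q\prod_lx_{l;t}^{v_l}$, and choose $s\in\mathbb T_U$ for $t$ by Proposition~\ref{prop:adapted}. Now sign-coherence controls the remaining rows. Let $f\in\Phi$. There is an $l$ with $x_{l;t}=x_f=x_{f;s}$. Put $g'=g^s_{l;t}$ and $F'=F^s_{l;t}=\sum_vc_vu^v$. By (F1),
\[
x_{f;s}=m'\,x_s^{g'}\sum_vc_v\,\hat y_s^{\,v},\qquad m'=1/F'|_{\mathbb P}(y_s).
\]
Setting all variables of the extended cluster at $s$ equal to $1$ gives $\sum_vc_v=1$. By (F2), $F'=1$. Hence $m'=1$ and $x_s^{g'}=x_{f;s}$, so $g'=e_f$. Row $f$ of $G^s_t$ contains the entry $1$, and by (F3) it is nonnegative. So all rows of $G^s_t$ are nonnegative, $g=G^s_tv$ is nonnegative, and $x=q\,x_s^g$ by Lemma~\ref{lem:leading}(b).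

For the last assertion, a cluster monomial of $\mathcal A_U$ is a cluster monomial of $\mathcal A$ by the reformulation of (1), and it lies in $\mathcal A_U$; the converse is (2)$\Rightarrow$(1).
\end{proof}

\begin{remark}\label{rem:hyp}
Skew-symmetry enters only through (F2)--(F6). Positivity of the $F$-polynomials guarantees that the term $m\,x_s^g$ is not canceled, and it gives the formula for tropical evaluation used in Lemma~\ref{lem:frozen}. It is essential in (2) that the $x_f$ are not inverted: in Section~\ref{sec:example}, with $\mathcal A=A_5$, the cluster variable $P_{25}=(P_{12}P_{45}+P_{15}P_{24})/P_{14}$ lies in $\mathcal A_U[P_{14}^{-1}]$, but it is not a cluster monomial of $\mathcal A_U$, because its expansions at $s_0$ and $s_1$ have three and two terms. Lemma~\ref{lem:valuation} is needed only for condition (3). If $x\in\mathcal A_U$, then Lemma~\ref{lem:frozen} for $\mathcal A_U$ applies directly at $s$, and this gives (2)$\Rightarrow$(1), the implication used for Grassmannians.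
\end{remark}

\section{Grassmannians}\label{sec:grass}

\subsection{Adding a last column}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
An element of $A_n$ lies in $A_p$ for all $n\le p\le n'$, and the equivalences for the pairs $(p,p+1)$ compose. So we may assume $n'=n+1$. We use the sets $U,\Phi,Z_0,Z_1$ of Section~\ref{sec:cluster} and put $\mathcal A=A_{n+1}$.

A cluster monomial of $A_n$ is a monomial with nonnegative exponents in the extended cluster of $A_n$ at some $s\in\mathbb T_U$. By Lemma~\ref{lem:nested} this is part of an extended cluster of $A_{n+1}$, so the monomial is a cluster monomial of $A_{n+1}$.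

Conversely, let $x\in A_n$ be a cluster monomial of $A_{n+1}$. By Scott's theorem $A_n$ is generated by its extended clusters, so $A_n\subseteq\mathcal A_U$ by Lemmas~\ref{lem:nested} and~\ref{lem:freezing}(a). Theorem~\ref{thm:B}, (2)$\Rightarrow$(1), shows that $x$ is a monomial with nonnegative exponents in the extended cluster of $A_{n+1}$ at some $s\in\mathbb T_U$. It remains to exclude the variables indexed by $Z_1$. Since $x\in A_n$, it is a Laurent polynomial in the extended cluster of $A_n$ at $s$, which by Lemma~\ref{lem:nested} is the part of the extended cluster of $A_{n+1}$ at $s$ indexed by $U\sqcup\Phi\sqcup Z_0$. The expansion of $x$ at $s$ in $A_{n+1}$ is unique, so this Laurent polynomial is the monomial above, and the monomial contains no variable indexed by $Z_1$. Hence $x$ is a cluster monomial of $A_n$.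
\end{proof}

If $k=1$, then $U=\Phi=\varnothing$; if $n=k+1$, then $U=\varnothing$. No step requires these sets to be nonempty: for $U=\varnothing$ the tree $\mathbb T_U$ is the single vertex $t_0$, and $s=t_0$.

\subsection{Arbitrary sets of columns}\label{subsec:columns}
Write $A_J=\mathbb C[\mathrm{Gr}(k,J)]$. The proof of Theorem~\ref{thm:C} needs two more properties of $A_p$, for $p>k$: the column grading and the cyclic symmetry.

The ring $A_p$ is $\mathbb Z^p$-graded by column degrees, with $\deg P_I=\sum_{a\in I}e_a$. It is spanned by products of Pl\"ucker coordinates, which are homogeneous with nonnegative degree in each column. Hence, for $J\subseteq[p]$, the part of $A_p$ of degree $0$ in all columns outside $J$ is spanned by the products of $P_I$ with $I\subseteq J$: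
\begin{equation}\label{eq:degreezero}
A_J=\{x\in A_p:\ x\text{ has degree $0$ in every column }c\notin J\}.
\end{equation}

\begin{lemma}\label{lem:homog}
Every cluster monomial of $A_p$ is homogeneous for the column grading.
\end{lemma}

\begin{proof}
By (F1) at the vertex of $\Sigma_p$, a cluster variable is a Laurent monomial in Pl\"ucker coordinates times a polynomial in the $\hat y_{(i,j)}$. If each $\hat y_{(i,j)}$ has degree $0$, then the cluster variable becomes homogeneous after multiplication by a product of Pl\"ucker coordinates, and so it is homogeneous, since $A_p$ is a graded domain. The formula for $I(i,j)$ gives $\{1,\dots,k\}$ when $i=0$ or $j=0$. With this convention the arrows of $\Sigma_p$ give, for every mutable $(i,j)$,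
\[
\hat y_{(i,j)}=\frac{P_{I(i,j-1)}\,P_{I(i-1,j)}\,P_{I(i+1,j+1)}}{P_{I(i,j+1)}\,P_{I(i+1,j)}\,P_{I(i-1,j-1)}};
\]
for $i=1$ or $j=1$ one factor $P_{\{1,\dots,k\}}$ cancels, and for $i=j=1$ one remains in the numerator, from the arrow $\varnothing\to(1,1)$. Put $\varepsilon_a=e_1+\dots+e_a$. Then $\deg P_{I(i',j')}=\varepsilon_{k-i'}+\varepsilon_{k+j'}-\varepsilon_{k+j'-i'}$. In the numerator and in the denominator alike, $i'$ takes the values $i-1,i,i+1$, while $j'$ takes the values $j-1,j,j+1$, and $j'-i'$ takes the values $j-i-1,j-i,j-i+1$. So the two degrees are equal.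
\end{proof}

In particular, if a cluster monomial of $A_{n+1}$ lies in $A_n$, then each of its factors has degree $0$ in column $n+1$ and lies in $A_n$ by \eqref{eq:degreezero}, as stated in the introduction.

For the cyclic symmetry, substitute $(v_1,\dots,v_p)\mapsto(v_2,\dots,v_p,(-1)^{k-1}v_1)$. If $p\notin I$, then $P_I$ goes to $P_{I+1}$. If $p\in I$, the last column of the determinant becomes $(-1)^{k-1}v_1$, and moving $v_1$ to the front past $k-1$ columns cancels the sign, so again $P_I$ goes to $P_{I+1}$, with indices read modulo $p$ in $[p]$. Taking powers, every rotation $\sigma$ of $[p]$, that is, every map $a\mapsto a+r \bmod p$, induces an automorphism $R_\sigma$ of $A_p$ with $R_\sigma(P_I)=P_{\sigma(I)}$. It respects the cluster structure for the following reason. Scott \cite{Scott} attaches a seed of $A_p$ to every Postnikov arrangement, a diagram of curves in a disk with boundary points numbered cyclically, whose regions are labeled by $k$-subsets of $[p]$; the variables are the Pl\"ucker coordinates of the labels and the quiver is read off from the diagram, and all these seeds belong to the cluster structure of $A_p$.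 Rotating an arrangement gives an arrangement with the same quiver and with labels $\sigma(I)$ in place of $I$. So $R_\sigma$ maps one seed of $A_p$ to another seed with the same matrix, and then, by induction along mutations, it maps extended clusters to extended clusters. The same holds for $R_\sigma^{-1}$. Thus $R_\sigma$ permutes the cluster monomials of $A_p$, and it permutes the set of cluster and frozen variables.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
\emph{Reduction of \textup{(i)} and \textup{(iii)} to $J=[n]$, $n'=n+1$.} Choose a chain $J=J_0\subset J_1\subset\dots\subset J_r=[n']$ with $|J_{a+1}|=|J_a|+1$. An element of $A_J$ lies in every $A_{J_a}$, so it suffices to compare $A_{J_a}$ with $A_{J_{a+1}}$. Transport by the order-preserving bijection $[|J_{a+1}|]\to J_{a+1}$ reduces this to the case $n'=n+1$, $J=[n+1]\setminus\{c\}$.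

Let $\varphi\colon[n]\to J$ be order-preserving, and let $\varphi_*\colon A_n\to A_J$, $P_I\mapsto P_{\varphi(I)}$, be the isomorphism that defines the cluster structure of $A_J$. Let $\sigma$ be the rotation of $[n+1]$ with $\sigma(c)=n+1$, and put $\tau=\sigma\varphi\colon[n]\to[n]$. For $a<c$ we have $\varphi(a)=a$ and $\tau(a)=a+n+1-c$. For $a\ge c$ we have $\varphi(a)=a+1$ and $\tau(a)=a+1-c$. In both cases $\tau(a)\equiv a+1-c\pmod n$, so $\tau$ is a rotation of $[n]$. Comparing values on Pl\"ucker coordinates gives $R_\sigma\circ\varphi_*=R_\tau$ as maps $A_n\to A_{n+1}$. Let $x=\varphi_*(w)\in A_J$ and $x'=R_\sigma(x)=R_\tau(w)\in A_n$. Then $x$ is a cluster monomial of $A_J$ if and only if $w$, equivalently $x'$, is a cluster monomial of $A_n$; and $x$ is a cluster monomial of $A_{n+1}$ if and only if $x'$ is. The same holds with ``cluster or frozen variable'' in place of ``cluster monomial''. So the statements for $x$ and $J$ follow from those for $x'$ and $[n]$.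

(i) For $J=[n]$, $n'=n+1$ this is Theorem~\ref{thm:A}.

(ii) A cluster monomial of $A_J$ lies in $A_J$, so it has degree $0$ in the columns outside $J$ by \eqref{eq:degreezero}. Conversely, a cluster monomial $x$ of $A_{n'}$ with degree $0$ in these columns lies in $A_J$ by \eqref{eq:degreezero}, and (i) shows that it is a cluster monomial of $A_J$.

(iii) Let $J=[n]$, $n'=n+1$. A cluster or frozen variable of $A_n$ belongs to an extended cluster of $A_n$, hence to one of $A_{n+1}$ by Lemma~\ref{lem:nested}. Conversely, let $x\in A_n$ be a cluster or frozen variable of $A_{n+1}$. By Theorem~\ref{thm:A}, $x$ is a monomial with nonnegative exponents in the extended cluster of $A_n$ at some $s\in\mathbb T_U$, and we must show that this monomial is a single variable. If $x$ is frozen in $A_{n+1}$, then $x$ and the variables of the monomial all belong to the extended cluster of $A_{n+1}$ at $s$, and algebraic independence shows that the monomial is the variable $x$. If $x$ is a cluster variable of $A_{n+1}$, it is irreducible in $A_{n+1}$ by \cite[Thm.~1.3]{GLS}. The units of $A_{n+1}$ are the nonzero constants, because $A_{n+1}$ is a domain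 graded by the nonnegative Pl\"ucker degree with degree-zero part $\mathbb C$. Members of an extended cluster are not constant, so they are not units. The monomial therefore has exactly one factor, and $x$ is a cluster or frozen variable of $A_n$.
\end{proof}

Part (iii) cannot be split into separate statements for cluster variables and for frozen variables: $P_{14}$ is frozen in $\mathbb C[\mathrm{Gr}(2,4)]$ and is a cluster variable of $\mathbb C[\mathrm{Gr}(2,5)]$.

\begin{thebibliography}{9}

\bibitem{DWZ}
Derksen, Weyman, and Zelevinsky, \emph{Quivers with potentials and their representations II}, J. AMS \textbf{23} (2010).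

\bibitem{DGL}
James Drummond, \"Omer G\"urdo\u{g}an, and Jian-Rong Li, \emph{Tropical symmetries of cluster algebras}, arXiv:2601.19779 (2026).

\bibitem{FZ4}
Fomin and Zelevinsky, \emph{Cluster algebras IV}, Compositio Math. \textbf{143} (2007).

\bibitem{GLS}
Geiss, Leclerc, and Schr\"oer, \emph{Factorial cluster algebras}, Doc. Math. \textbf{18} (2013).

\bibitem{LS}
Lee and Schiffler, \emph{Positivity for cluster algebras}, Ann. of Math. \textbf{182} (2015).

\bibitem{RW}
Rietsch and Williams, Duke Math. J. \textbf{168} (2019).

\bibitem{Scott}
Scott, \emph{Grassmannians and cluster algebras}, Proc. LMS \textbf{92} (2006).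

\end{thebibliography}
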